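# Commuting certificates and finite quotients: embedding residually finite groups in branch groups with solvable word problem

Conventions. Groups act on the left. We write $[x,y]=xyx^{-1}y^{-1}$. "F.g." means finitely generated. If $S$ generates a group, $S^{\pm1}$ denotes the set of letters $s$ and $s^{-1}$ for $s\in S$, and a word is a finite sequence of such letters. For a subgroup $B$, the symbol $B'$ is its commutator subgroup.

## 1. Commuting subgroups permuted by conjugation

Let $\Gamma$ be a group generated by a finite set $S$.

**Definition 1.** A *certificate* for $(\Gamma,S)$ consists of finite sets of words $E_1,\dots,E_m$ with $m\ge 1$, a map $(s,i)\mapsto s\cdot i$ from $S^{\pm1}\times\{1,\dots,m\}$ to $\{1,\dots,m\}$, and some auxiliary words, such that: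

- (C1) $xy=yx$ in $\Gamma$ whenever $x\in E_i$, $y\in E_j$ and $i\neq j$;
- (C2) for each $i$ there are $x,y\in E_i$ with $xy\ne yx$ in $\Gamma$;
- (C3) for all $s\in S^{\pm1}$, all $i$ and all $x\in E_i$, the certificate contains a word over $E_{s\cdot i}^{\pm1}$ that equals $sxs^{-1}$ in $\Gamma$.

Nothing is assumed about $i\mapsto s\cdot i$; in particular it is not assumed to be a permutation. That comes for free.

**Lemma 1.** Given a certificate, put $B_i=\langle E_i\rangle\le\Gamma$. Then $B_1,\dots,B_m$ are pairwise distinct, $\Gamma$ permutes them by conjugation, and there is a homomorphism $\Gamma\to\mathrm{Sym}(m)$ with $s\mapsto(i\mapsto s\cdot i)$ for $s\in S$.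

*Proof.* **Step 1: no $B_i$ lies in another.** By (C2) each $B_i$ is nonabelian. By (C1), $B_i$ and $B_j$ commute elementwise when $i\ne j$. If $B_i\le B_j$ with $i\neq j$, then $B_i$ commutes with every element of $B_j$, hence with itself, so it is abelian, a contradiction. Thus $B_i\le B_j$ forces $i=j$.

**Step 2: the inclusions of (C3) are equalities.** By (C3), $sB_is^{-1}\le B_{s\cdot i}$. Apply (C3) to the letter $s^{-1}$ and the index $s\cdot i$: we get $s^{-1}B_{s\cdot i}s\le B_{s^{-1}\cdot(s\cdot i)}$. Together,
$$B_i\le s^{-1}B_{s\cdot i}s\le B_{s^{-1}\cdot(s\cdot i)}.$$
By Step 1, $s^{-1}\cdot(s\cdot i)=i$. So all terms are equal, and $sB_is^{-1}=B_{s\cdot i}$.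

**Step 3: the homomorphism.** Conjugation by each letter of $S^{\pm1}$ maps the set $\{B_1,\dots,B_m\}$ to itself, so $\Gamma$ acts on this set by conjugation. The $B_i$ are distinct, so the set has exactly $m$ elements, and the action is a homomorphism $\Gamma\to\mathrm{Sym}(m)$. By Step 2, $s$ acts as $i\mapsto s\cdot i$. $\square$

**Example.** Let $\Gamma=(S_3\times S_3)\rtimes\langle s\rangle$, where $s$ has order $2$ and swaps the factors, and take generators $a=((1\,2),1)$, $b=((1\,2\,3),1)$ and $s$. Put $E_1=\{a,b\}$ and $E_2=\{sas^{-1},sbs^{-1}\}$. Let $s^{\pm1}$ swap the indices $1,2$, and let $a^{\pm1},b^{\pm1}$ fix both. The subgroups $B_1,B_2$ are the two factors $S_3$: they commute, they are nonabelian, and (C3) holds because $s$ exchanges them while $a$ and $b$ normalize the first and centralize the second. The homomorphism of Lemma 1 is the map $\Gamma\to\mathrm{Sym}(2)$ with kernel $S_3\times S_3$.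

**Example (what (C2) does).** In $\mathbb Z/3=\langle s\rangle$ take $E_1=\{1\}$, $E_2=\{s\}$, and $s\cdot i=s^{-1}\cdot i=2$ for $i=1,2$. Then (C1) and (C3) hold and $B_1\neq B_2$, but $i\mapsto s\cdot i$ is not a permutation. So distinctness of the $B_i$ cannot replace (C2). Step 1 needs incomparability, and nonabelian commuting subgroups provide it.

Here is what certificates are for. A certificate is a finite object, and (C1)–(C3) are finitely many equalities and inequalities between words. If we can decide which words are trivial in $\Gamma$, we can decide whether a proposed certificate is correct, and every correct one gives an honest homomorphism from $\Gamma$ to a finite group. Certificates thus convert a solution of the word problem into a list of finite quotients. We shall see that a f.g. branch group has enough certificates to detect every nontrivial element, and this answers a question about embeddings.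

## 2. Branch groups, the word problem, and effective residual finiteness

**Trees and branch groups.** Let $T$ be a spherically homogeneous rooted tree with branching sequence $(m_n)_{n\ge1}$, $m_n\ge2$: every vertex of level $n-1$ has $m_n$ children. If $\Gamma$ acts on $T$ and $v$ is a vertex, the *rigid stabilizer* $\mathrm{rist}_\Gamma(v)$ is the subgroup of elements of $\Gamma$ that act trivially outside the subtree rooted at $v$. Such an element also fixes $v$. Since we act on the left,
$$g\,\mathrm{rist}(v)\,g^{-1}=\mathrm{rist}(gv).\tag{1}$$
If $u,v$ are distinct vertices of the same level, their subtrees are disjoint, so $\mathrm{rist}(u)$ and $\mathrm{rist}(v)$ commute and intersect trivially. Hence the product $\mathrm{rist}_\Gamma(n)=\prod_{v\text{ at level }n}\mathrm{rist}_\Gamma(v)$ is direct.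

**Definition 2.** $\Gamma$ is a *branch group* if it acts faithfully on $T$, transitively on each level, and $\mathrm{rist}_\Gamma(n)$ has finite index in $\Gamma$ for every $n\ge1$.

*Example.* Let $\Gamma$ be the group of all automorphisms of the binary tree that permute the first $k$ letters of a word, for some $k$, and leave the remaining letters unchanged. It is level-transitive. An element fixing level $n$ is a product of elements each supported below one vertex of level $n$, and these again lie in $\Gamma$. So $\mathrm{rist}(n)$ is the stabilizer of level $n$, which has finite index, and $\Gamma$ is a branch group. (It is infinite and locally finite, hence not f.g.)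

*Non-example.* The binary adding machine generates a copy of $\mathbb Z$ acting faithfully and level-transitively. If $g$ lies in $\mathrm{rist}(v)$ with $v$ of level $n\geq1$, then $g$ acts trivially below some other vertex $w$ of level $n$. The group is abelian and transitive on level $n$, so conjugating shows that $g$ acts trivially below every vertex of level $n$. Thus $g=1$, all rigid stabilizers at level $n\ge1$ are trivial, and the group is not branch.

**Algorithmic notions.** A f.g. group has *solvable word problem* (solvable WP) if an algorithm decides whether a word represents $1$. It is *recursively presented* if the set of words representing $1$ is recursively enumerable; solvable WP implies this. "RF" means residually finite.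

**Definition 3.** A group $G$ with finite generating set $S$ is *effectively residually finite* (ERF) if there is an algorithm that takes a word $w$ over $S^{\pm1}$ and, if $w\ne1$ in $G$, produces a finite group $Q$ and a homomorphism $\varphi:G\to Q$, given by the images of the generators, with $\varphi(w)\ne e$.

If $w=1$ in $G$, the algorithm may do anything, for instance run forever.

*Examples.* For $\mathbb Z$, given a word with exponent sum $k\ne0$, output $\mathbb Z\to\mathbb Z/(|k|+1)$. A finitely presented RF group is ERF: run through all finite groups $Q$ and all maps $S\to Q$, keep the maps that kill the finitely many defining relators, and stop when $w$ has nontrivial image.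

**Question.** Does every f.g. RF group $G$ with solvable word problem embed in a f.g. branch group with solvable word problem?

The question is posed as open in Alex Bishop and Eduard Schesler, "A branch group with unsolvable conjugacy problem", arXiv:2509.12161 (2025). Two known facts frame it. Every f.g. RF group $G$ embeds in a f.g. branch group $\Gamma$, and the embedding can be chosen so that two elements of $G$ are conjugate in $G$ if and only if they are conjugate in $\Gamma$. And there exist f.g. RF groups with solvable WP that embed in no f.g. ERF group; this is a theorem of E. Rauzy, *Obstruction to a Higman embedding theorem for residually finite groups with solvable word problem*, J. Group Theory 24 (2021).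

The answer to the question is **no**. These are the results.

**Theorem A.** Let $\Gamma=\langle S\rangle$ be a f.g. branch group that is recursively presented (in particular, it may have solvable WP). Then (1) $\Gamma$ has solvable WP, and (2) $\Gamma$ is ERF.

**Theorem B.** There is a f.g. RF group $G$ with solvable WP that is not ERF. Such a $G$ embeds in no f.g. branch group with solvable WP, nor even in a recursively presented f.g. branch group.

**Theorem C.** For a f.g. group $G$ the following are equivalent:

- (i) $G$ embeds in a f.g. branch group with solvable WP;
- (ii) $G$ embeds in a recursively presented f.g. branch group;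
- (iii) $G$ has solvable WP and is ERF.

For the question as posed one needs only Theorem A(2), with solvable WP assumed, together with either Rauzy's theorem or Theorem B. The link is that both algorithmic properties pass to subgroups.

**Lemma 2.** Let $G\le\Gamma$ be f.g. groups. If $\Gamma$ is ERF, so is $G$; if $\Gamma$ has solvable WP, so does $G$.

*Proof.* Fix for each generator of $G$ a word over the generators of $\Gamma$ representing it. Rewrite an input word over the generators of $G$ as a word over those of $\Gamma$ and apply the algorithm for $\Gamma$. In the ERF case, restrict the resulting homomorphism to $G$: the image of a generator of $G$ is computed from its word. $\square$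

With $G=\Gamma$ this also shows that neither property depends on the finite generating set.

## 3. Computing the action on a level, and checking homomorphisms

Let $\Gamma$ be a f.g. branch group with solvable WP. It acts faithfully on $T$, so a word $w\neq1$ acts nontrivially on some level $n$, and the finite quotient "action on level $n$" detects $w$. So is $\Gamma$ obviously ERF? One would compute the action of the generators on level $1,2,3,\dots$ until $w$ moves something. The difficulty is that we are given an algorithm for the word problem, not one for the action. Definition 2 asks that the action *exist*; nothing says that the permutation induced by a generator on level $n$ can be computed from $n$.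

The second attempt imitates the finitely presented case: list all maps from $S$ to finite groups and keep those that extend to homomorphisms. To check that a map extends, we must check that it kills every relator of $\Gamma$, and there may be infinitely many. A false candidate is eventually exposed, but a true one is never confirmed. Solvable WP does not repair this: the group in Theorem B is RF with solvable WP and is not ERF.

Certificates get past exactly this point. The check that $S\to\mathrm{Sym}(m)$ extends to a homomorphism is replaced by finitely many equalities and inequalities *inside* $\Gamma$. For them to exist in abundance we need to know that rigid stabilizers are f.g. and nonabelian.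

## 4. The algebra of rigid stabilizers

**Lemma 3.** Let $\Gamma$ be a f.g. branch group and $v$ a vertex of level $n$.

- (a) $\mathrm{rist}(v)$ is finitely generated.
- (b) $\mathrm{rist}(v)$ is nonabelian.
- (c) $\mathrm{rist}(v)'$ is nonabelian.
- (d) If $1\ne N\trianglelefteq\Gamma$, then $N\ge\mathrm{rist}(k)'$ for some $k$. Hence $\Gamma/N$ is virtually abelian, while $\Gamma$ itself is not virtually abelian.

*Proof.* **(a)** $\mathrm{rist}(n)$ has finite index in the f.g. group $\Gamma$, so it is f.g. Its direct factor $\mathrm{rist}(v)$ is a quotient of it, hence f.g.

**(b)** First, rigid stabilizers are nontrivial. $\Gamma$ is infinite, being transitive on levels of unbounded size, so the finite-index subgroup $\mathrm{rist}(n)$ is nontrivial. By (1) and level-transitivity the groups $\mathrm{rist}(v)$, $v$ of level $n$, are conjugate, so all of them are nontrivial. This holds for every level.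

Now take $1\ne g\in\mathrm{rist}(v)$. It moves some vertex $u$, which lies below $v$, and $gu\neq u$ has the same level as $u$. Take $1\ne x\in\mathrm{rist}(u)\le\mathrm{rist}(v)$. Then $gxg^{-1}\in\mathrm{rist}(gu)$, and $\mathrm{rist}(gu)\cap\mathrm{rist}(u)=1$, so $gxg^{-1}\ne x$. Thus $g,x\in\mathrm{rist}(v)$ do not commute.

**(c)** By (b), $\mathrm{rist}(v)'\ne1$ for every $v$. Take $1\neq g\in\mathrm{rist}(v)'$; it moves some $u$ below $v$. Take $1\ne x\in\mathrm{rist}(u)'\le\mathrm{rist}(v)'$. As before $gxg^{-1}\in\mathrm{rist}(gu)$ differs from $x$, so $g,x\in\mathrm{rist}(v)'$ do not commute.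

**(d)** The aim is to produce many elements of $N$ from one. Let $1\ne g\in N$, and let $v$ be a vertex with $gv\ne v$, of level $k$ say. Let $x,y\in\mathrm{rist}(v)$ and put $a=gx^{-1}g^{-1}\in\mathrm{rist}(gv)$. Then
$$[x,g]=x\,gx^{-1}g^{-1}=xa,$$
and this lies in $N$, because $[x,g]=(xgx^{-1})g^{-1}$. The element $a$ commutes with $x$ and $y$, as $v\ne gv$ have the same level. Therefore
$$[[x,g],y]=xa\,y\,a^{-1}x^{-1}y^{-1}=xyx^{-1}y^{-1}=[x,y],$$
and the left side lies in $N$. So $\mathrm{rist}(v)'\le N$. Conjugating, (1) gives $\mathrm{rist}(u)'\le N$ for every $u$ of level $k$, hence $\mathrm{rist}(k)'=\prod_u\mathrm{rist}(u)'\le N$. The image of $\mathrm{rist}(k)$ in $\Gamma/N$ is abelian and has finite index, so $\Gamma/N$ is virtually abelian.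

Suppose $\Gamma$ were virtually abelian. Then it has a normal abelian subgroup $N$ of finite index. Since $\Gamma$ is infinite, $N\neq1$, so $N\ge\mathrm{rist}(k)'$ for some $k$. But $\mathrm{rist}(k)'$ contains the nonabelian groups $\mathrm{rist}(u)'$ of (c), a contradiction. $\square$

## 5. Recursively presented branch groups are effectively residually finite

### Theorem A(1): the word problem

**Step 1: a property of quotients that detects triviality.** Let $w$ be a word and $\bar\Gamma=\Gamma/\langle\langle w\rangle\rangle$. If $w\neq1$ in $\Gamma$, then $\bar\Gamma$ is virtually abelian by Lemma 3(d). If $w=1$, then $\bar\Gamma=\Gamma$ is not. So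
$$w\ne1\text{ in }\Gamma\iff\bar\Gamma\text{ is virtually abelian}.\tag{2}$$

**Step 2: $\bar\Gamma$ is recursively presented, uniformly in $w$.** A word $x$ is trivial in $\bar\Gamma$ if and only if there is a product $p$ of conjugates of $w^{\pm1}$ such that $xp^{-1}=1$ in $\Gamma$. Since the words trivial in $\Gamma$ can be enumerated, so can such $x$.

**Step 3: a finite witness for virtual abelianness.** We claim that a group generated by $S$ is virtually abelian if and only if there are words $a_1,\dots,a_k$ and $t_1=1,t_2,\dots,t_q$ such that in the group all $[a_i,a_j]=1$, and for all $i$ and all $s\in S^{\pm1}$ there are $j$ and a word $h$ in the $a$'s and their inverses with $t_is=ht_j$.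

If such data exist, put $H=\langle a_1,\dots,a_k\rangle$, which is abelian. The set $\bigcup_iHt_i$ contains $1$, and $Ht_is=Hht_j=Ht_j$, so it is closed under right multiplication by $S^{\pm1}$. Hence it is the whole group, and $H$ has index at most $q$. Conversely, let $H$ be an abelian subgroup of finite index. It is f.g.; take generators $a_1,\dots,a_k$ and representatives $t_1=1,\dots,t_q$ of the right cosets $Ht$. Each $t_is$ lies in some $Ht_j$, so $t_is=ht_j$ with $h\in H$, and $h$ is a word in the $a$'s.

**Step 4: the decision procedure.** The conditions of Step 3 are finitely many equalities in $\bar\Gamma$. So, enumerating the words trivial in $\bar\Gamma$, we can search for data satisfying them, and the search succeeds if and only if $\bar\Gamma$ is virtually abelian, that is, by (2), if and only if $w\neq1$ in $\Gamma$. In parallel, enumerate the words trivial in $\Gamma$ and wait for $w$. Exactly one of the two processes stops, and this decides whether $w=1$. $\square$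

### Theorem A(2): finite quotients

By part (1) we may use a solution of the word problem of $\Gamma$.

**Step 1: certificates can be listed.** Correctness of a proposed certificate is decidable: (C1), (C2) and (C3) ask whether finitely many given words are trivial. So all certificates can be enumerated, and by Lemma 1 each yields a homomorphism $\Gamma\to\mathrm{Sym}(m)$ given explicitly on generators.

**Step 2: the algorithm.** On input $w$, enumerate certificates until the associated homomorphism sends $w$ to a nontrivial permutation, and output that homomorphism. Any output is correct.

**Step 3: it stops whenever $w\ne1$.** As $\Gamma$ acts faithfully, $wv\ne v$ for some vertex $v$, of level $n$ say. Let $v_1,\dots,v_m$ be the vertices of level $n$. By Lemma 3(a), choose a finite set $E_i$ of words generating $\mathrm{rist}(v_i)$, and let $s\cdot i=j$ when $sv_i=v_j$. We check the conditions. (C1): rigid stabilizers of distinct vertices of one level commute. (C2): $\mathrm{rist}(v_i)$ is nonabelian by Lemma 3(b), so two of its generators do not commute. (C3): $s\,\mathrm{rist}(v_i)s^{-1}=\mathrm{rist}(sv_i)=\langle E_{s\cdot i}\rangle$. So this is a certificate, and under its homomorphism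 $w$ acts on indices as it acts on level $n$, hence nontrivially. The enumeration reaches this certificate unless it stops earlier. $\square$

The algorithm never learns which tree it is working with. The tree is used only in Step 3, to prove that a suitable certificate exists.

**First answer to the question.** By Rauzy's theorem there is a f.g. RF group $G$ with solvable WP that embeds in no f.g. ERF group. By Theorem A, every f.g. branch group with solvable WP is ERF. So $G$ embeds in none of them. The next section constructs such a group directly.

## 6. A double of the lamplighter group that is not effectively residually finite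

The plan is to encode a set $A\subseteq\mathbb Z$ in a group $G$ so that finite quotients of $G$ separate points $i\notin A$ from $A$ by congruences. Then $G$ is RF if each $i\notin A$ can be so separated, has solvable WP if $A$ is decidable, and is not ERF if the separating modulus cannot be computed.

Call $A$ *closed* if for each $i\notin A$ there is $n\ge1$ with $(i+n\mathbb Z)\cap A=\emptyset$. For instance $\{0\}$ is closed, with $n=|i|+1$ for $i\ne0$, and here $n$ is computable from $i$. The set of negative integers is not closed, since every residue class contains negative integers.

### The set $A$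

Let $(\varphi_e)_{e\ge0}$ enumerate the partial computable functions $\mathbb Z\to\mathbb Z$, and put $i_e=(e+1)!$. We want each $\varphi_e$ to fail as a separating modulus at the point $i_e$. If $\varphi_e(i_e)=n_e$, we could put $i_e-n_e$ into $A$, but that gives no visible way to decide $A$, nor to keep it closed. Two extra factors cure this: one makes the new element larger than the running time, the other makes it divisible by $(e+1)!$.

Let $E$ be the set of $e$ such that $\varphi_e(i_e)$ halts, in $s_e$ steps say, with value $n_e\ge1$. For $e\in E$ put
$$a_e=(e+1)!\,\bigl(1-n_e(s_e+2)\bigr),\qquad A=\{0\}\cup\{a_e:e\in E\}.$$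
Since $n_e(s_e+2)\ge2$, we have $a_e<0$.

**Lemma 4.**

- (a) $A$ is decidable.
- (b) $A$ is closed.
- (c) No partial computable function $\psi$, defined at least on $\mathbb Z\setminus A$, satisfies $\psi(i)\ge1$ and $(i+\psi(i)\mathbb Z)\cap A=\emptyset$ for all $i\notin A$.

*Proof.* **(a)** We have $|a_e|=(e+1)!\,(n_e(s_e+2)-1)$, so $|a_e|\ge(e+1)!$ and $|a_e|\ge s_e+1$. Positive integers are not in $A$ and $0$ is. Let $a<0$. If $a=a_e$, then $(e+1)!\le|a|$ and $\varphi_e(i_e)$ halts within $|a|$ steps. So run $\varphi_e(i_e)$ for $|a|$ steps for each of the finitely many $e$ with $(e+1)!\le|a|$; whenever it halts with value at least $1$, compute $a_e$ and compare it with $a$.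

**(b)** Let $i\notin A$; then $i\ne0$. Let $N=|i|+1$, choose $M\ge1$ with $M>|i-a_e|$ for all $e\in E$ with $e<N$, and put $n=N!\,M$. The elements $0$ and $a_e$ with $e\ge N$ are divisible by $N!$, while $0<|i|<N\le N!$ shows that $i$ is not. So none of them is congruent to $i$ modulo $N!$, and hence none is congruent to $i$ modulo $n$. For $e\in E$ with $e<N$ we have $0<|i-a_e|<M\le n$, so $a_e\notin i+n\mathbb Z$.

**(c)** Suppose $\psi=\varphi_e$ is such a function. Since $i_e>0$, we have $i_e\notin A$. So $\varphi_e(i_e)$ halts with value at least $1$; that is, $e\in E$ and $\psi(i_e)=n_e$. But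
$$a_e=i_e-n_e(s_e+2)(e+1)!\in(i_e+n_e\mathbb Z)\cap A,$$
a contradiction. $\square$

### The group

Let $L=(\mathbb Z/2)\wr\mathbb Z=\langle u,t\rangle$ be the lamplighter group. Its elements are pairs $(f,k)$ with $f:\mathbb Z\to\mathbb Z/2$ finitely supported and $k\in\mathbb Z$; here $t=(0,1)$, and $u_i=t^iut^{-i}$ is the pair $(\delta_i,0)$, where $\delta_i$ is $1$ at $i$ and $0$ elsewhere. Let
$$H=\langle u_i:i\in A\rangle,\qquad\text{so that }(f,k)\in H\iff k=0\text{ and }\mathrm{supp}\,f\subseteq A.$$
Let $\hat L$ be a copy of $L$, with $\hat H$ the copy of $H$, and let $G=L*_{H=\hat H}\hat L$ be the amalgamated product over $h=\hat h$, $h\in H$, as in Dyson's groups. It is generated by $u,t,\hat u,\hat t$.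

Recall the normal form theorem for an amalgam $P*_RQ$: the factors $P$ and $Q$ embed, and a product $y_1\cdots y_r$ with $r\ge2$ whose factors lie alternately in $P\setminus R$ and $Q\setminus R$ is nontrivial. Such a product is called reduced of length $r$. Every element outside $P\cup Q$ has a reduced form of length at least $2$.

**Step 1: $G$ has solvable WP.** A word in $u,t$ can be converted to a pair $(f,k)$, so $L$ has solvable WP, and membership in $H$ is decidable by Lemma 4(a). Write a given word as an alternating product of syllables from $L$ and $\hat L$. As long as there are at least two syllables and one of them lies in $H=\hat H$, rewrite it in the other factor (add or remove hats) and merge it with its neighbors. The number of syllables drops, so this stops. At the end there is either at most one syllable, which is tested in $L$, or at least two syllables, none in $H$. In the latter case the element is nontrivial by the normal form theorem.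

**Step 2: finite quotients of $L$ separate points from $H$.** For $n\ge1$ let $L\to L_n=(\mathbb Z/2)\wr(\mathbb Z/n)$ be the natural map. It sends $(f,k)$ to $(\bar f,k\bmod n)$, where $\bar f(c)=\sum_{j\equiv c}f(j)$. Let $(f,k)\notin H$. We find $n$ such that its image lies outside the image of $H$.

If $k\neq0$, take $n=|k|+1$: then $k\not\equiv0$ modulo $n$, while images of elements of $H$ have second coordinate $0$. If $k=0$, choose $i\in\mathrm{supp}\,f\setminus A$ and, by Lemma 4(b), $n_1\ge1$ with $(i+n_1\mathbb Z)\cap A=\emptyset$. Let $n=n_1N$ with $N$ larger than the diameter of $\mathrm{supp}\,f$. No other point of $\mathrm{supp}\,f$ is congruent to $i$ modulo $n$, so $\bar f(i\bmod n)=1$. Images of elements of $H$ vanish at $i\bmod n$, because $A$ does not meet $i+n\mathbb Z\subseteq i+n_1\mathbb Z$.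

Two remarks. First, $L$ is RF through the $L_n$: for $(f,k)\ne1$ take $n=|k|+1$ if $k\ne0$, and $n$ larger than the diameter of $\mathrm{supp}\,f$ if $k=0$. Second, if an element avoids the image of $H$ in $L_n$, it does so in $L_{n'}$ for every multiple $n'$ of $n$, because $L\to L_n$ factors through $L_{n'}$.

**Step 3: $G$ is RF.** Let $1\ne w\in G$. If $w\in L\cup\hat L$, use the folding map $G\to L$ that removes hats. It is well defined, since it agrees on $H$ and $\hat H$, and it is injective on each factor. As $L$ is RF, $w$ is detected.

Otherwise $w=y_1\cdots y_r$ is reduced with $r\ge2$. By Step 2 and its second remark, applied to $y_i$ or to $y_i$ without its hat, there is one $n$ such that no $y_i$ has image in the image $\bar H$ of $H$ in $L_n$ (or in its hatted copy). Under $G\to L_n*_{\bar H}\hat L_n$ the image of $w$ is reduced of length $r\geq2$, hence nontrivial. It remains to know that this amalgam of finite groups is RF, which is a theorem of G. Baumslag, Trans. AMS 106 (1963). For a double it can be seen as follows. The folding map $L_n*_{\bar H}\hat L_n\to L_n$ is injective on the factors, so its kernel $F$ meets all their conjugates trivially. These conjugates are the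 vertex stabilizers in the Bass–Serre tree, so $F$ acts freely on a tree and is free. It has finite index because $L_n$ is finite. An element outside $F$ is detected by the folding map. An element $x\neq1$ of $F$ avoids some finite-index subgroup of $F$, because free groups are RF; the intersection of the finitely many conjugates of that subgroup is a normal subgroup of finite index in the amalgam that avoids $x$.

**Step 4: $G$ is not ERF.** Suppose it is. For $i\in\mathbb Z$ consider the word
$$w_i=t^iut^{-i}\,\hat t^{\,i}\hat u^{-1}\hat t^{\,-i},$$
which represents $u_i\hat u_i^{-1}$. If $i\notin A$, then $u_i\notin H$, so this is reduced of length $2$ and $w_i\neq1$. The algorithm then outputs $\phi:G\to Q$ with $\phi(u_i)\ne\phi(\hat u_i)$. Put $\psi(i)=|Q|$. If $j\equiv i$ modulo $|Q|$, then $\phi(t)^j=\phi(t)^i$ and $\phi(\hat t)^j=\phi(\hat t)^i$, so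
$$\phi(u_j)=\phi(u_i)\neq\phi(\hat u_i)=\phi(\hat u_j).$$
Hence $u_j\ne\hat u_j$, and $j\notin A$, since $u_j=\hat u_j$ for $j\in A$. Thus $(i+\psi(i)\mathbb Z)\cap A=\emptyset$. The function $\psi$ (run the algorithm on $w_i$ and return $|Q|$) is partial computable and defined on $\mathbb Z\setminus A$; its behavior on $A$ does not matter. This contradicts Lemma 4(c).

**Step 5: the conclusion of Theorem B.** Let $G$ be any f.g. RF group with solvable WP that is not ERF. If it embedded in a recursively presented f.g. branch group $\Gamma$ (for example one with solvable WP), then $\Gamma$ would be ERF by Theorem A, and $G$ would be ERF by Lemma 2, a contradiction. This proves Theorem B, and the answer to the question is negative. $\square$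

## 7. A branch group with solvable word problem built around an ERF group

We turn to Theorem C. (i)⇒(ii) holds because solvable WP implies recursively presented. (ii)⇒(iii) is Theorem A followed by Lemma 2. For (iii)⇒(i), let $G$ be f.g. with solvable WP and ERF. We build $\Gamma$.

### Finite quotients placed inside alternating groups

**Step 1: a computable sequence of quotients.** Enumerate the words that are nontrivial in $G$ (possible, as WP is solvable) and apply the ERF algorithm to each. Add the trivial homomorphism, and repeat every homomorphism infinitely often. This gives a computable sequence $\psi_n:G\to Q_n$ ($n\ge1$) of homomorphisms to finite groups such that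
$$\text{for every }N:\quad g=1\iff\psi_n(g)=1\text{ for all }n\ge N.\tag{3}$$

**Step 2: even permutations.** Choose computably odd numbers $7\le m_1<m_2<\cdots$ with $m_n\ge2|Q_n|$. Put $X_n=\{1,\dots,m_n\}$ and $P_n=\mathrm{Alt}(X_n)$. Let $Q_n$ act on $2|Q_n|$ points of $X_n$ as two copies of its regular action, and trivially on the rest. Each permutation occurs twice side by side, so it is even. This yields computable homomorphisms $\rho_n:G\to P_n$ with $\ker\rho_n=\ker\psi_n$.

*Example.* For $G=\mathbb Z$ one may take $\psi_n:\mathbb Z\to\mathbb Z/n$ and $m_n=2n+5$. Property (3) holds, because $g\ne0$ is nonzero modulo every $n>|g|$. Here $\rho_2(1)=(1\,2)(3\,4)$ on $9$ points and $\rho_3(1)=(1\,2\,3)(4\,5\,6)$ on $11$ points.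

**Step 3: an auxiliary free group.** Let $K$ be free on $c,z$, and let $\kappa_n:K\to P_n$ send $c\mapsto(1\,2\,3)$ and $z\mapsto(1\,2\cdots m_n)$, which is even as $m_n$ is odd. It is onto: conjugating $(1\,2\,3)$ by powers of the long cycle gives all $(i\ \,i{+}1\ \,i{+}2)$, and these generate $\mathrm{Alt}(X_n)$. Put $D=G\times K$.

### The group $\Gamma$

For $n\ge0$ let $T_n$ be the rooted tree whose level-$k$ vertices are the words in $X_{n+1}\times\dots\times X_{n+k}$. Let $P_{n+1}$ act on $T_n$ by permuting the first letter. Identify the stabilizer of level $1$ in $\mathrm{Aut}\,T_n$ with $\mathrm{Aut}(T_{n+1})^{X_{n+1}}$. For $\sigma\in P_{n+1}$, the conjugate $\sigma(h_x)_x\sigma^{-1}$ has entry $h_x$ at position $\sigma(x)$.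

Define homomorphisms $b_n:D\to\mathrm{Aut}\,T_n$ recursively by
$$b_n(g,k)=\bigl(b_{n+1}(g,k),\ \rho_{n+2}(g),\ \kappa_{n+2}(k),\ 1,\dots,1\bigr).\tag{4}$$
Explicitly, for $j\ge0$, $y\in X_{n+j+2}$ and any continuation $u$,
$$1^j2yu\mapsto1^j2\,\rho_{n+j+2}(g)(y)\,u,\qquad1^j3yu\mapsto1^j3\,\kappa_{n+j+2}(k)(y)\,u,$$
and all other vertices are fixed. This shows that (4) does define tree automorphisms, and that $b_n$ is a homomorphism, since $\rho$ and $\kappa$ act on disjoint parts of the tree. Put
$$\Gamma_n=\langle P_{n+1},\,b_n(D)\rangle,\qquad\Gamma=\Gamma_0.$$
$\Gamma$ is f.g., because $P_1$ is finite and $D$ is f.g., and it acts faithfully on $T=T_0$.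

In the example $G=\mathbb Z$, the element $b_0(1,1)$ permutes the letter after $2$ by $(1\,2)(3\,4)$, the letter after $12$ by $(1\,2\,3)(4\,5\,6)$, and so on: all the finite quotients $\rho_2,\rho_3,\dots$ hang along the path $1,11,111,\dots$.

What is $K$ for? To get a branch group we want $\Gamma_n$ to contain a copy of $P_{n+2}$ acting below a single vertex of level $1$. The tool is a commutator of two elements whose supports overlap at one position only. With the entries $\rho_{n+2}(g)$ alone this produces commutators $[\rho_{n+2}(g),\rho_{n+2}(g')]$, which are all trivial if $G$ is abelian, for instance for $G=\mathbb Z$. The maps $\kappa_{n+2}$ are onto $P_{n+2}$, and alternating groups of degree at least $5$ are perfect, so with them the tool works.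

**Claim 1.** $\Gamma_n=\Gamma_{n+1}^{X_{n+1}}\rtimes P_{n+1}$.

*Proof.* "$\subseteq$": the entries in (4) lie in $\Gamma_{n+1}=\langle P_{n+2},b_{n+1}(D)\rangle$, and $P_{n+1}$ permutes the positions.

"$\supseteq$", first part: $\Gamma_n$ contains $P_{n+2}$ at each single position. Let $k,k'\in K$ and $\sigma=(1\,4\,5)\in P_{n+1}$. The element $b_n(1,k)$ has nontrivial entries at most at positions $1$ and $3$. Since $\sigma$ fixes $3$ and sends $1$ to $4$, the element $\sigma b_n(1,k')\sigma^{-1}$ has nontrivial entries at most at positions $4$ and $3$. Their commutator therefore has $[\kappa_{n+2}(k),\kappa_{n+2}(k')]$ at position $3$ and trivial entries elsewhere. As $\kappa_{n+2}$ is onto and $P_{n+2}$ is perfect, these elements generate the copy of $P_{n+2}$ at position $3$. Since $P_{n+1}$ is transitive on positions, conjugation gives the copy at every position.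

Second part: $\Gamma_n$ contains $\Gamma_{n+1}$ at each single position. By the first part, $(1,\rho_{n+2}(g)^{-1},\kappa_{n+2}(k)^{-1},1,\dots,1)\in\Gamma_n$. Multiplying $b_n(g,k)$ by it gives $(b_{n+1}(g,k),1,\dots,1)\in\Gamma_n$. Together with $P_{n+2}$ at position $1$, these elements generate the copy of $\Gamma_{n+1}$ at position $1$. Conjugating by $P_{n+1}$ gives all positions. Finally, $P_{n+1}$ meets the stabilizer of level $1$ trivially, so the product is semidirect. $\square$

**Claim 2.** $\Gamma$ is a branch group.

*Proof.* For $v$ of level $n$, let $\Gamma_n^{(v)}$ be the copy of $\Gamma_n$ acting on the subtree at $v$, which is a copy of $T_n$, and trivially elsewhere. We show by induction that the stabilizer $\mathrm{St}_\Gamma(n)$ of level $n$ is $\prod_v\Gamma_n^{(v)}$. For $n=0$ this is $\Gamma=\Gamma_0$. An element of $\mathrm{St}_\Gamma(n)=\prod_v\Gamma_n^{(v)}$ fixes level $n+1$ if and only if each entry fixes level $1$ of $T_n$, and by Claim 1 the stabilizer of level $1$ in $\Gamma_n$ is $\Gamma_{n+1}^{X_{n+1}}$. This gives the statement for $n+1$.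

An element of $\mathrm{rist}_\Gamma(v)$, with $v$ of level $n$, fixes level $n$ and has trivial entries at the other vertices of level $n$. So $\mathrm{rist}_\Gamma(v)=\Gamma_n^{(v)}$, and $\mathrm{rist}_\Gamma(n)=\mathrm{St}_\Gamma(n)$, which has finite index. Level-transitivity follows by induction on the level: $\Gamma$ contains $\Gamma_n^{(v)}$, which contains a copy of $P_{n+1}$ acting transitively on the children of $v$. $\square$

**Claim 3.** $g\mapsto b_0(g,1)$ embeds $G$ in $\Gamma$.

*Proof.* By the explicit formula, $b_0(g,1)=1$ if and only if $\rho_j(g)=1$ for all $j\ge2$. Since $\ker\rho_j=\ker\psi_j$, property (3) with $N=2$ says that this holds only for $g=1$. $\square$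

### The word problem in $\Gamma$

The natural algorithm pushes a word down one level, replacing it by its entries, and repeats. The number of letters $b$ is then distributed among the entries, so usually it drops. It does not drop when all of them fall into the same entry. Claim 4 treats that case.

**Claim 4.** Given $n$ and words for $g\in G$, $k\in K$, it is decidable whether $b_n(g,k)=1$.

*Proof.* By the explicit formula, $b_n(g,k)=1$ if and only if $\rho_j(g)=1$ and $\kappa_j(k)=1$ for all $j\ge n+2$. By (3) the first condition says $g=1$, which is decidable. The second consists of infinitely many conditions, and the task is to reduce them to finitely many.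

Let $r$ be the length of the word $k$. Let $\kappa_\infty:K\to\mathrm{Sym}(\mathbb Z)$ send $c\mapsto(1\,2\,3)$ and $z\mapsto(i\mapsto i+1)$. For odd $M\ge7$ identify $\{1,\dots,M\}$ with $\mathbb Z/M$ and let $\kappa^{(M)}$ send $c\mapsto(1\,2\,3)$ and $z\mapsto(i\mapsto i+1)$ on $\mathbb Z/M$. So $\kappa_j=\kappa^{(M)}$ with $M=m_j$. We show:
$$\text{if }M\ge4r+4,\text{ then }\kappa^{(M)}(k)=1\iff\kappa_\infty(k)=1.\tag{5}$$

*From $\mathbb Z/M$ to an interval.* Let $I$ be the set of integers in $[-2r,\,M-1-2r]$. It consists of $M$ consecutive integers, so each $p\in\mathbb Z/M$ has a unique lift $\tilde p\in I$. Apply the letters of $k$ one after the other via $\kappa_\infty$. Each letter moves an integer by at most $2$, so the trajectory of $\tilde p$ stays in $[-4r,\,M-1]$. Since $M\ge4r+4$, we have $3-M<-4r$, and clearly $M-1<M+1$; so the trajectory avoids $\{1,2,3\}+Mj$ for all $j\neq0$. Now $\kappa^{(M)}(c)$ acts on the residues of $1,2,3$, and at an integer outside these translated triples, $\kappa_\infty(c^{\pm1})$ projects to $\kappa^{(M)}(c^{\pm1})$. So the trajectory of $\tilde p$ projects to the trajectory of $p$ under $\kappa^{(M)}$. Moreover $|\kappa_\infty(k)\tilde p-\tilde p|\le2r<M$.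 Hence $\kappa^{(M)}(k)p=p$ if and only if $\kappa_\infty(k)\tilde p=\tilde p$, and therefore $\kappa^{(M)}(k)=1$ if and only if $\kappa_\infty(k)$ fixes $I$ pointwise.

*From the interval to $\mathbb Z$.* A trajectory that starts outside $[1-2r,\,3+2r]$ starts at distance more than $2r$ from $\{1,2,3\}$ and never meets that set. So outside this interval $\kappa_\infty(k)$ is translation by the exponent sum $\epsilon$ of $z$ in $k$. The point $-2r$ lies in $I$ and outside this interval. So if $\kappa_\infty(k)$ fixes $I$ pointwise, then $\epsilon=0$, and $\kappa_\infty(k)$ fixes everything outside $[1-2r,3+2r]$. All integers in $[1-2r,3+2r]$ belong to $I$, because $3+2r\le M-1-2r$, and so they are fixed as well. Hence $\kappa_\infty(k)=1$. Conversely, if $\kappa_\infty(k)=1$, then it fixes $I$. This proves (5).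

*The decision.* The sequence $m_j$ is computable and strictly increasing. By (5), all the groups with $m_j\ge4r+4$ give the same verdict on $k$. So it suffices to check $\kappa_j(k)=1$ for the finitely many $j\ge n+2$ with $m_j<4r+4$ and for one $j\ge n+2$ with $m_j\ge4r+4$. $\square$

**Claim 5.** $\Gamma$ has solvable WP.

*Proof.* We give an algorithm that, uniformly in $n$, decides whether
$$w=a_0\,b_n(d_1)\,a_1\cdots b_n(d_\ell)\,a_\ell$$
is trivial, where $a_i\in P_{n+1}$ and $d_i=(g_i,k_i)\in D$ are given by words. Every word over the generators of $\Gamma$ has this form with $n=0$. The algorithm is recursive in $\ell$.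

**Step 1: $\ell=0$.** Check whether $a_0=1$ in the finite group $P_{n+1}$.

**Step 2: pass to entries.** Let $\ell\ge1$, $\tau_i=a_0\cdots a_{i-1}$ and $\tau=a_0\cdots a_\ell$. Then
$$w=\Bigl(\prod_{i=1}^\ell\tau_i\,b_n(d_i)\,\tau_i^{-1}\Bigr)\tau.$$
The product in parentheses fixes level $1$. So $w=1$ if and only if $\tau=1$ and every entry $w_x$, $x\in X_{n+1}$, of that product is trivial. Since $\tau_i$ moves the entry at $y$ to $\tau_i(y)$, formula (4) says that $w_x$ is the ordered product over $i=1,\dots,\ell$ of
$$b_{n+1}(d_i),\quad\rho_{n+2}(g_i),\quad\kappa_{n+2}(k_i),\quad1,$$
according as $\tau_i(1)=x$, $\tau_i(2)=x$, $\tau_i(3)=x$, or none of these. Let $\ell_x=\#\{i:\tau_i(1)=x\}$. Then $\sum_x\ell_x=\ell$, and $w_x$ is a word of the same shape over $P_{n+2}$ and $b_{n+1}(D)$ with $\ell_x$ letters $b_{n+1}$; adjacent letters from $P_{n+2}$ are multiplied together and missing ones are filled in by $1$.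

**Step 3: the $b$-letters spread out.** If $\ell_x<\ell$ for all $x$, decide each $w_x=1$ by the algorithm for $n+1$ and $\ell_x$.

**Step 4: the $b$-letters stay together.** Otherwise there is $x_0$ with $\tau_i(1)=x_0$ for all $i$. Then every factor of $w_{x_0}$ is of the first kind, so $w_{x_0}=b_{n+1}(d_1\cdots d_\ell)$, whose triviality is decidable by Claim 4. All other $w_x$ contain no $b$-letter; they lie in the finite group $P_{n+2}$ and are computed directly.

Each recursive call lowers $\ell$, so the algorithm stops. $\square$

By Claims 2, 3 and 5, $\Gamma$ is a f.g. branch group with solvable WP containing $G$. This proves (iii)⇒(i), and with it Theorem C. $\square$
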